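# Finsler metrics with the same geodesics that agree outside a compact set

## 1. A bump added to the Euclidean norm of the plane

On $\mathbb R^2$ put
$$f(x)=\tfrac18\,(1-|x|^2)^4\ \text{ if } |x|<1,\qquad f(x)=0\ \text{ if } |x|\ge 1 .$$
The factor $(1-|x|^2)^4$ vanishes to fourth order on the unit circle, so $f$ is $C^3$. Inside the disc $\nabla f(x)=-(1-|x|^2)^3x$, and $|\nabla f|=r(1-r^2)^3<1$ with $r=|x|$. Now measure a vector $v$ at $x$ by
$$F_1(x,v)=|v|,\qquad F_2(x,v)=|v|+df_x(v)=|v|-(1-|x|^2)^3\langle x,v\rangle\ \text{ for }|x|<1,$$
with $F_2=|v|$ outside the disc. Since $|\nabla f|<1$, we have $F_2(x,v)>0$ for $v\neq0$. The length of a curve is $\int F_i(\gamma,\dot\gamma)\,dt$.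

For a curve $\gamma$ from $p$ to $q$,
$$\mathrm{length}_2(\gamma)=\mathrm{length}_1(\gamma)+f(q)-f(p).\tag{1}$$
Among curves with fixed endpoints the two lengths differ by a constant, so both are minimized by the straight segment. The metrics are nevertheless different. From the origin to $(1,0)$ the $F_2$-length is $1-\int_0^1 t(1-t^2)^3dt=1-\frac18=\frac78$. On the way back, from $(1,0)$ to the origin, it is $\frac98$. From $(-1,0)$ to $(1,0)$ it is $\frac98+\frac78=2$, the Euclidean value. By (1), no measurement between points outside the disc sees the difference.

So a metric can be changed inside a compact set, keeping all its geodesics, by adding the differential of a compactly supported function. Is this the only way? In plain words: if two metrics have the same oriented geodesics and agree outside a compact set, is their difference the differential of a function? The problem comes from Juan-Carlos Álvarez Paiva and José Barbosa Gomes, "Periodic Solutions of Hilbert's Fourth Problem", arXiv:1809.02783 (2018). The answer will be yes, in every dimension $n\ge2$.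

## 2. Finsler metrics, extremals, projective equivalence

Let $\mathcal O\subset\mathbb R^n$ be open. Write $T_0=\mathcal O\times(\mathbb R^n\setminus0)$ and $\pi:T_0\to\mathcal O$ for the projection. Subscripts $x,v$ denote partial gradients, so $F_v=(\partial F/\partial v^1,\dots,\partial F/\partial v^n)$.

**Definition 1.** A $C^2$ Finsler metric on $\mathcal O$ is a continuous function $F:\mathcal O\times\mathbb R^n\to[0,\infty)$ which is $C^2$ and positive on $T_0$, satisfies $F(x,\lambda v)=\lambda F(x,v)$ for $\lambda>0$, and is strongly convex: for each $x$ and each $v\ne0$ the Hessian of $F^2(x,\cdot)$ at $v$ is positive definite. It is reversible if $F(x,-v)=F(x,v)$; this is not required.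

The metric $F_2$ of Section 1 is an irreversible example (its strong convexity is checked in Section 10). A function that is not strongly convex is $F=(v_1^4+v_2^4)^{1/4}$ on $\mathbb R^2$: near $e_1$ we have $F^2(1,s)=(1+s^4)^{1/2}$, whose second derivative at $s=0$ is $0$.

We use Euler's identity throughout: if $h$ is $C^1$ off $0$ and positively homogeneous of degree $k$, then $h_v\cdot v=kh$. In particular $F_v\cdot v=F$. The functions $F_v$ and $F_x$ are homogeneous in $v$ of degrees $0$ and $1$.

**Definition 2.** A $C^1$ curve $\gamma$ with $\dot\gamma\neq0$ is an extremal of $\int F$ if $t\mapsto F_v(\gamma,\dot\gamma)$ is $C^1$ and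
$$\frac{d}{dt}F_v(\gamma,\dot\gamma)=F_x(\gamma,\dot\gamma).\tag{EL}$$
A geodesic of $F$ is an extremal along which $F(\gamma,\dot\gamma)$ is constant. A geodesic segment is the restriction of a geodesic to a compact interval of positive length.

Equation (EL) survives orientation-preserving reparametrization. If $\tilde\gamma=\gamma\circ\sigma$ with $\sigma$ a $C^1$ diffeomorphism and $\sigma'>0$, then $F_v(\tilde\gamma,\tilde\gamma')=F_v(\gamma,\dot\gamma)\circ\sigma$ by degree $0$. Its derivative is $\sigma'\cdot F_x(\gamma,\dot\gamma)\circ\sigma=F_x(\tilde\gamma,\tilde\gamma')$ by degree $1$.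

**Definition 3.** $F_1$ and $F_2$ are projectively equivalent if they have the same oriented unparametrized geodesics: for each geodesic $\gamma$ of $F_1$ there is an orientation-preserving diffeomorphism $\sigma$ of parameter intervals such that $\gamma\circ\sigma$ is a geodesic of $F_2$, and vice versa.

For instance, $F$ and $2F$ are projectively equivalent for every $F$.

**Definition 4.** $\mathcal O$ is geodesically convex if for every ordered pair of distinct points $x,y\in\mathcal O$ there is exactly one geodesic segment of $F_1$ in $\mathcal O$ from $x$ to $y$, as an oriented curve up to orientation-preserving reparametrization. For a projectively equivalent $F_2$ the condition is the same.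

With $F_1=|v|$ a convex open set is geodesically convex, and $\mathbb R^2\setminus0$ is not, since no straight segment inside it joins $(-1,0)$ to $(1,0)$.

**Theorem A.** Let $n\ge2$, and let $F_1,F_2$ be projectively equivalent $C^2$ Finsler metrics on an open, geodesically convex set $\mathcal O\subset\mathbb R^n$ that agree outside a compact subset $K$ of $\mathcal O$. Then there is $f\in C^3(\mathcal O)$ with compact support such that $F_1-F_2=df$, that is, $F_1(x,v)-F_2(x,v)=df_x(v)$ for all $x,v$.

## 3. Scaling, the line, and a one-form added to $|v|$

Three cases can be settled by hand, and each says something about the hypotheses.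

Take first $F_1=|v|$ and $F_2=2|v|$ on $\mathbb R^2$. They are projectively equivalent, but $F_1-F_2=-|v|$ is not linear in $v$. Some agreement between the metrics must therefore be assumed.

Next take $n=1$, $\mathcal O=\mathbb R$, $F_1=(1+\varphi(x))|v|$, $F_2=|v|$, with $0\le\varphi\in C_c^\infty$, $\varphi\not\equiv0$. Here $F_{1,v}=(1+\varphi)\,\mathrm{sgn}\,v$, whose derivative along a curve with velocity $v$ is $\varphi' v\,\mathrm{sgn}\,v=\varphi'|v|=F_{1,x}$. So every regular curve is an extremal of $F_1$, and likewise of $F_2$. All hypotheses except $n\ge2$ hold, yet $F_1-F_2=\varphi|v|$ is not linear. The condition $n\ge2$ is needed, and the proof must use it.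

Finally take $F_1=|v|$ and $F_2=|v|+\theta_x(v)$ on $\mathbb R^2$ with a $C^2$ one-form $\theta=\theta_1dx^1+\theta_2dx^2$, $|\theta|<1$. Equation (EL) for $F_2$ reads
$$\frac{d}{dt}\frac{v_j}{|v|}+\sum_k\partial_k\theta_j\,v^k=\sum_k\partial_j\theta_k\,v^k,\qquad\text{i.e.}\qquad \frac{d}{dt}\frac{v}{|v|}=h\,(v^2,-v^1),\quad h=\partial_1\theta_2-\partial_2\theta_1 .$$
All straight lines are extremals if and only if $h=0$, that is $d\theta=0$, and then $\theta=df$ on $\mathbb R^2$. Once the difference is known to be linear in $v$, the geodesics force it to be closed. What needs an argument is the linearity.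

## 4. The geodesic flow of a $C^2$ metric is $C^1$

We want to move along geodesics and differentiate in the initial data. Solving (EL) for $\ddot\gamma$ gives a right-hand side that is only continuous when $F$ is $C^2$. Passing to momenta repairs this.

Let $L=F^2/2$. On a line $\{w+\lambda u\}$ in $\mathbb R^n$ missing $0$, $L(x,\cdot)$ has positive second derivative. On a line through $0$, with $\lambda$ measured from $0$, it equals $c_+\lambda^2$ for $\lambda\ge0$ and $c_-\lambda^2$ for $\lambda\le0$, with $c_\pm>0$. In both cases the derivative along the line is strictly increasing. So for distinct nonzero $v,w$ we get $(L_v(x,v)-L_v(x,w))\cdot(v-w)>0$, and the map $(x,v)\mapsto(x,L_v)$ is injective on $T_0$. It is $C^1$, and its differential is invertible because $L_{vv}>0$. By the inverse function theorem it is a $C^1$ diffeomorphism onto an open set. Let $v(x,p)$ denote the $v$-component of its inverse, which is $C^1$, and put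
$$H(x,p)=p\cdot v(x,p)-L(x,v(x,p)).$$
Because $p=L_v$ at $v=v(x,p)$, the terms with derivatives of $v(x,p)$ cancel, and $H_p=v(x,p)$, $H_x=-L_x(x,v(x,p))$. Both are $C^1$, so $H$ is $C^2$. By Euler, $p\cdot v=L_v\cdot v=2L$, so $H=L$.

Along a curve of constant speed $F=c>0$ we have $L_v=cF_v$ and $L_x=cF_x$. So (EL) is equivalent to $\frac d{dt}L_v=L_x$, which, together with $p=L_v(x,\dot x)$, is Hamilton's system $\dot x=H_p$, $\dot p=-H_x$. Conversely, solutions of Hamilton's system conserve $H=L$ and so have constant speed. The Hamiltonian vector field is $C^1$, so it has a $C^1$ local flow with open domain. Transport this flow back by the diffeomorphism above. Let $\gamma_v$ be the maximal $F_1$-geodesic with initial velocity $v$ at $x$. Then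
$$\Phi_t(x,v)=(\gamma_v(t),\dot\gamma_v(t))$$
is a local flow on $T_0$, jointly $C^1$ in $(t,x,v)$ on an open domain. In particular geodesics are $C^2$ curves. Moreover $\gamma_{\lambda v}(t)=\gamma_v(\lambda t)$ for $\lambda>0$. For $T\in\mathbb R$ let $D_T\subset T_0$ be the open set where $\Phi_t$ is defined for all $t$ between $0$ and $T$.

## 5. The exponential map, and why every geodesic leaves $K$

The proof of Theorem A begins here; $\Phi$ and $\gamma_v$ always belong to $F_1$.

**Step 1.** This step extracts two facts from geodesic convexity: $\mathcal O$ is simply connected, and no geodesic stays in $K$.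

Fix $x\in\mathcal O$. Let $D_x\subset\mathbb R^n$ consist of $0$ and all $v\ne0$ with $\gamma_v$ defined on $[0,1]$. Put $\exp_x(v)=\gamma_v(1)$ and $\exp_x(0)=x$. (For $F_1=|v|$ and $\mathcal O$ convex, $D_x=\mathcal O-x$ and $\exp_x(v)=x+v$.)

*$D_x$ is open and star-shaped about $0$, and $\exp_x$ is continuous.* Star-shapedness follows from $\gamma_{sv}(t)=\gamma_v(st)$. Near a nonzero $v\in D_x$, both openness and continuity come from the flow. Near $0$, consider $S=\{u:F_1(x,u)=1\}$. It is compact, because $F_1(x,\cdot)$ is continuous and positive on the Euclidean sphere, hence bounded below there. Openness of the flow domain and compactness of $S$ give $\varepsilon>0$ such that $\gamma_u$ is defined on $[0,\varepsilon]$ for all $u\in S$. Hence every $v$ with $F_1(x,v)\le\varepsilon$ is in $D_x$. The map $(r,u)\mapsto\gamma_u(r)$ is continuous on the compact set $[0,\varepsilon]\times S$, so $\gamma_u(r)\to x$ as $r\to0$, uniformly in $u$. This is continuity of $\exp_x$ at $0$.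

*There are no geodesic loops.* Suppose $\gamma$ is a geodesic with $\gamma(0)=\gamma(T)=x$, $T>0$. Extend it slightly past $T$. Since $\dot\gamma(T)\ne0$, we have $\gamma(T+\varepsilon)\neq x$ for small $\varepsilon>0$. Then $\gamma|_{[0,T+\varepsilon]}$ and $\gamma|_{[T,T+\varepsilon]}$ are geodesic segments from $x$ to $\gamma(T+\varepsilon)$ with different lengths, which contradicts uniqueness. Hence $\exp_x(v)\ne x$ for $v\ne0$.

*$\exp_x$ is a homeomorphism $D_x\to\mathcal O$.* If $\exp_xv=\exp_xw=y\ne x$, then by uniqueness $\gamma_v|_{[0,1]}$ and $\gamma_w|_{[0,1]}$ agree up to orientation-preserving reparametrization. They have the same length and both have constant speed on $[0,1]$, hence the same speed. A reparametrization that preserves arc length from the start is the identity here, so the curves coincide and $v=w$. Together with the absence of loops, $\exp_x$ is injective. It is onto, because each $y\ne x$ is the endpoint of a segment from $x$, which we may parametrize on $[0,1]$. By Brouwer's invariance of domain, an injective continuous map from an open subset of $\mathbb R^n$ to $\mathbb R^n$ is open. So $\exp_x$ is a homeomorphism onto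 $\mathcal O$.

We conclude:

- (a) $\mathcal O$ is homeomorphic to a star-shaped set, hence contractible and simply connected.
- (b) For every $(x,v)\in T_0$ there is $T\ge0$ with $(x,v)\in D_T$ and $\gamma_v(T)\notin K$.

For (b), let $[0,b)$ be the maximal forward interval of $\gamma_v$. For $t>0$, $\gamma_{tv}$ is defined on $[0,1]$ exactly when $\gamma_v$ is defined on $[0,t]$, so $\{t\ge0:tv\in D_x\}=[0,b)$. Therefore
$$\{t\in[0,b):\gamma_v(t)\in K\}=\{t\ge0:tv\in\exp_x^{-1}(K)\}.$$
The set $\exp_x^{-1}(K)$ is compact, because $\exp_x$ is a homeomorphism. So the right-hand side is a compact subset of $[0,b)$. The interval $[0,b)$ is not compact, so some $T\in[0,b)$ is left over.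

## 6. Distances from a fixed point, and where they stop helping

A natural candidate for $f$ is a difference of distances. Let $d_i(y,x)$ be the $F_i$-length of the segment from $y$ to $x$, fix a base point $y$, and put $f_y(x)=d_1(y,x)-d_2(y,x)$. Suppose for the moment that $\exp_y^{-1}$ is $C^1$ near $x\ne y$. Let $u=u_y(x)$ be the velocity with which the segment from $y$ arrives at $x$. The classical first variation formula, proved in the next section as (2), gives
$$d(f_y)_x=(F_{1,v}-F_{2,v})(x,u)\cdot dx,\qquad\text{so}\qquad d(f_y)_x(u)=F_1(x,u)-F_2(x,u)$$
by Euler's identity.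

There are two obstacles. The smaller one is that Section 5 shows $\exp_y$ to be a homeomorphism; it does not show that the inverse is differentiable. The serious one is that we obtained the desired identity for a single direction $u_y(x)$ at $x$. To reach another direction $w$ we must use another base point $y'$, and nothing so far relates $f_y$ to $f_{y'}$. The scaled pair $|v|$, $2|v|$ shows that this gap is real: there $f_y(x)=-|x-y|$, the displayed identity holds for every $y\ne x$, and still $f_y-f_{y'}$ is not constant.

The way past both obstacles is not to fix a base point. We describe a geodesic segment by its velocity $\xi\in T_0$ at one end and its duration $T$. Its length is then a $C^1$ function of $\xi$, by Section 4, and no inverse of $\exp$ is needed. When $\xi$ varies, both ends move and the first variation formula has two boundary terms, with coefficients $F_{i,v}$. In the difference for $i=1,2$ the term at an end outside $K$ is zero, and by (b) we can always put one end there. What remains is an identity at the other end, valid for all velocities near $\xi$ simultaneously.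

## 7. First variation as an identity of one-forms on $T_0$

Let
$$\alpha_i=F_{i,v}\cdot dx=\sum_j\frac{\partial F_i}{\partial v^j}dx^j,\qquad A_T^i(\xi)=\int_0^TF_i(\Phi_t\xi)\,dt .$$
Here $\alpha_i$ is a $C^1$ one-form on $T_0$, and $A_T^i$ is a $C^1$ function on $D_T$, since $\Phi$ is jointly $C^1$ and $F_i$ is $C^1$ on $T_0$.

**Step 2.** The purpose of this step is to prove, for $i=1,2$ and with $\Phi$ the flow of $F_1$ in both cases,
$$\Phi_T^*\alpha_i-\alpha_i=dA_T^i\quad\text{on }D_T.\tag{2}$$

As a check, take $F_1=|v|$ on $\mathbb R^n$. Then $\Phi_T(x,v)=(x+Tv,v)$ and $\alpha_1=\langle v,dx\rangle/|v|$, so $\Phi_T^*\alpha_1-\alpha_1=T\langle v,dv\rangle/|v|=d(T|v|)$, and indeed $A_T^1=T|v|$.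

Let $\xi(s)$ be a $C^1$ curve in $D_T$ and write $\Phi_t\xi(s)=(x(s,t),x_t(s,t))$. Both components are $C^1$ in $(s,t)$, so $\partial_sx_t$ exists and is continuous. Differentiating $x(s,t)=x(s,0)+\int_0^tx_\tau(s,\tau)\,d\tau$ in $s$ gives $x_s(s,t)=x_s(s,0)+\int_0^t\partial_sx_\tau\,d\tau$. Hence $x_s$ is differentiable in $t$ and $\partial_tx_s=\partial_sx_t$.

Each curve $t\mapsto x(s,t)$ is an $F_1$-geodesic and satisfies (EL) for $F_1$. By projective equivalence a reparametrization of it is an $F_2$-geodesic and satisfies (EL) for $F_2$. By the invariance of (EL), the curve $t\mapsto x(s,t)$ itself satisfies (EL) for $F_2$. This is the only place where projective equivalence is used. So for both $i$ we have $\partial_t\big(F_{i,v}(x,x_t)\big)=F_{i,x}(x,x_t)$, and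
$$\frac d{ds}A_T^i(\xi(s))=\int_0^T\big(F_{i,x}\cdot x_s+F_{i,v}\cdot\partial_sx_t\big)dt=\int_0^T\partial_t\big(F_{i,v}\cdot x_s\big)dt=\Big[F_{i,v}(x,x_t)\cdot x_s\Big]_{t=0}^{t=T}.\tag{3}$$
Finally, $F_{i,v}(x,x_t)\cdot x_s=\alpha_i\big(\frac d{ds}\Phi_t\xi(s)\big)$, because $\alpha_i$ only sees the $x$-component of a tangent vector. So the right side of (3) is $(\Phi_T^*\alpha_i-\alpha_i)(\xi'(s))$. Every tangent vector of $D_T$ is the velocity of some $C^1$ curve, which proves (2). The computation is valid for $T$ of either sign.

The forms $\Phi_T^*\alpha_i$ are only known to be continuous, since $\Phi_T$ is only $C^1$. The identity (2) never differentiates them.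

**Step 3.** This step shows that the form $\beta=\alpha_1-\alpha_2$ is locally exact on $T_0$. Write
$$\beta=\sum_jb_j(x,v)\,dx^j,\qquad b_j=\frac{\partial(F_1-F_2)}{\partial v^j}.$$
Since $F_1=F_2$ on the open set $\pi^{-1}(\mathcal O\setminus K)$, also $\beta=0$ there. Let $\xi_0\in T_0$. By (b) there is $T\ge0$ with $\xi_0\in D_T$ and $\Phi_T(\xi_0)\in\pi^{-1}(\mathcal O\setminus K)$. By continuity there is a neighborhood $U\subset D_T$ of $\xi_0$ with $\Phi_T(U)\subset\pi^{-1}(\mathcal O\setminus K)$. On $U$ we have $\Phi_T^*\beta=0$. Subtracting the two cases of (2) gives $-\beta=d(A_T^1-A_T^2)$, that is,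
$$\beta=dg\ \text{ on }U,\qquad g=A_T^2-A_T^1\in C^1(U).\tag{4}$$

In the example of Section 1, $A_T^2-A_T^1=f(x+Tv)-f(x)$, and if $x+Tv$ is outside the disc this is $g=-f(x)$. The function $g$ does not depend on $v$, and $F_1-F_2=-df=dg$. The next step shows that this always happens.

## 8. From $T_0$ down to $\mathcal O$

**Step 4.** This step turns (4) into linearity of $F_1-F_2$ in $v$, and then into exactness on $\mathcal O$.

Shrink $U$ to a product of balls $B\times B'$ with $B\subset\mathcal O$ and $B'\subset\mathbb R^n\setminus0$. The form $\beta$ has no $dv$-components, so (4) gives $g_v=0$ on $B\times B'$. As $B'$ is connected, $g=g(x)$, and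
$$b_j(x,v)=\partial_jg(x)\quad\text{on }B\times B'.\tag{5}$$
Thus for each fixed $x$ the functions $v\mapsto b_j(x,v)$ are locally constant on $\mathbb R^n\setminus0$. This set is connected because $n\ge2$, so $b_j=b_j(x)$ depends on $x$ only. (For $n=1$ it has two components; in the example $\varphi|v|$ of Section 3, $b$ takes the values $\pm\varphi(x)$ on them.) By Euler's identity,
$$(F_1-F_2)(x,v)=\sum_jv^j\frac{\partial(F_1-F_2)}{\partial v^j}(x,v)=\sum_jb_j(x)v^j .$$
So $F_1-F_2$ is the one-form $b=\sum_jb_j\,dx^j$. Its coefficients $b_j(x)=(F_1-F_2)(x,e_j)$ are $C^2$. By (5), around each point of $\mathcal O$ it is the differential of a function, i.e. it is locally exact. A locally exact one-form on a simply connected open set is exact. By (a), then, $b=df$ for some $f$, and $f\in C^3(\mathcal O)$ because its first derivatives are $C^2$. Hence $F_1-F_2=df$.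

## 9. Compact support

**Step 5.** It remains to choose $f$ with compact support. We know $df=0$ on $\mathcal O\setminus K$, but $\mathcal O\setminus K$ may be disconnected (if $K$ is a circle in the plane, say), and $f$ could take different constants on its pieces. We enlarge $K$ to a compact set with connected complement.

Fix $x\in\mathcal O$. Let $C=\exp_x^{-1}(K)\cup\{0\}$ and $C'=\{su:0\le s\le1,\ u\in C\}$. Then $C'$ is the image of the compact set $[0,1]\times C$, hence compact. It is star-shaped, and it lies in $D_x$ because $D_x$ is star-shaped. Put $E=D_x\setminus C'$, an open set not containing $0$, and consider the radial projection $E\to S^{n-1}$, $w\mapsto w/|w|$. It is an open map, being the restriction to an open set of the open map $\mathbb R^n\setminus0\to S^{n-1}$. On each ray from $0$, $D_x$ is a half-open interval $[0,\rho)$ with $0<\rho\le\infty$, and $C'$ is a compact interval $[0,c]$ with $c<\rho$. So each fiber is a nonempty interval $(c,\rho)$.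

The set $E$ is connected. Indeed, suppose $E=E_1\sqcup E_2$ with $E_1,E_2$ open and nonempty. Each fiber is connected and so lies in one of them. The images of $E_1$ and $E_2$ are then disjoint nonempty open sets covering $S^{n-1}$, which is impossible because $S^{n-1}$ is connected for $n\ge2$.

Now $\exp_x(E)\subset\mathcal O\setminus K$ is open and connected and $df=F_1-F_2=0$ there, so $f$ is constant on $\exp_x(E)$. Subtract this constant from $f$. Then $f$ vanishes outside the compact set $\exp_x(C')$, so $\operatorname{supp}f\subset\exp_x(C')$ is compact. This completes the proof of Theorem A. $\blacksquare$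

## 10. Which functions $f$ occur

The example of Section 1 is typical: every compactly supported $f$ that keeps the sum positive is allowed.

**Theorem B.** Let $F$ be a $C^2$ Finsler metric on a geodesically convex open $\mathcal O\subset\mathbb R^n$, $n\ge2$. The $C^2$ Finsler metrics projectively equivalent to $F$ and equal to $F$ outside some compact set are exactly the $F+df$ with $f\in C_c^3(\mathcal O)$ and $F+df>0$ on nonzero vectors. The function $f$ is unique. In particular, if two such metrics are both reversible, they are equal.

*Proof.* If $\tilde F$ is a Finsler metric projectively equivalent to $F$ and equal to it outside a compact set, Theorem A gives $\tilde F-F=df$ with $f\in C_c^3(\mathcal O)$, and $F+df=\tilde F>0$ on nonzero vectors. Conversely, let $\tilde F=F+df>0$ on nonzero vectors with $f\in C_c^3(\mathcal O)$. It is continuous, positively homogeneous of degree one, and $C^2$ off the zero section. Two things remain to be checked.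

**Step 1.** This step proves strong convexity of $\tilde F$. Hessians are in $v$. From
$$\operatorname{Hess}(F^2/2)=F\operatorname{Hess}F+F_v\otimes F_v>0$$
we see that $\operatorname{Hess}F$ is positive on $\ker F_v\setminus0$. Also $\operatorname{Hess}F\cdot v=0$, because $F_v$ has degree $0$. Since $F_v\cdot v=F>0$, we have $\mathbb R^n=\mathbb Rv\oplus\ker F_v$. Writing $w=av+k$ with $k\in\ker F_v$ gives $\operatorname{Hess}F(w,w)=\operatorname{Hess}F(k,k)$. Thus
$$\operatorname{Hess}F\ge0\ \text{ with kernel exactly }\mathbb Rv.\tag{6}$$
Adding a function linear in $v$ does not change the Hessian, so $\operatorname{Hess}\tilde F=\operatorname{Hess}F$, and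
$$\operatorname{Hess}(\tilde F^2/2)(w,w)=\tilde F\operatorname{Hess}F(w,w)+(\tilde F_v\cdot w)^2\ge0.$$
In the case of equality, (6) gives $w=av$. Then $0=\tilde F_v\cdot av=a\tilde F(x,v)$, so $a=0$ and $w=0$.

**Step 2.** This step compares geodesics. We have $\tilde F_v=F_v+\nabla f$ and $\tilde F_x=F_x+\operatorname{Hess}f\,v$, where now $\operatorname{Hess}f$ is in $x$. Along any $C^1$ curve $\frac d{dt}\nabla f(\gamma)=\operatorname{Hess}f\,\dot\gamma$. So the two sides of (EL) for $\tilde F$ arise from those for $F$ by adding the same term, and (EL) for $F$ and for $\tilde F$ are equivalent. Let $\gamma$ be an $F$-geodesic. Its $\tilde F$-arc length $\int\tilde F(\gamma,\dot\gamma)\,dt$ is a $C^1$ function of $t$ with positive derivative. Reparametrizing by it gives an extremal of $\tilde F$ of constant speed, a $\tilde F$-geodesic. The same holds with the roles exchanged. So $F$ and $\tilde F$ are projectively equivalent, and they agree off $\operatorname{supp}f$.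

**Step 3.** This step proves the last two claims. If $df=df'$ with $f,f'\in C_c^3(\mathcal O)$, then $f-f'$ is constant on the connected set $\mathcal O$. It vanishes somewhere since $\mathcal O$ is not compact, so $f=f'$. If $F+df_1$ and $F+df_2$ are both reversible, their difference $d(f_1-f_2)$ is even in $v$, and it is also linear, hence odd. So it is zero. $\blacksquare$

In Section 1, $|\nabla f|<1$ makes $|v|+df$ positive. Theorem B now confirms that it is a $C^2$ Finsler metric projectively equivalent to $|v|$.

## 11. Manifolds, with agreement on an open set of vectors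

In Steps 2–4, the agreement of the metrics was used only at the far end of each geodesic, and then only near its velocity vector there. This leads to a version with weaker data. On a manifold $M$, Finsler metrics, (EL), and geodesics are defined in charts. Equation (EL) is chart-independent. Indeed, if $x=\chi(y)$ and $\hat F(y,w)=F(\chi(y),D\chi(y)w)$, then $\hat F_w=D\chi^{T}F_v$ and $\hat F_y=D\chi^{T}F_x+(D^2\chi\,w)^{T}F_v$. The term $(D^2\chi\,w)^TF_v$ also appears in $\frac d{dt}\hat F_w$. A one-form is called closed here if it is locally exact.

**Theorem C.** Let $M$ be a connected smooth manifold of dimension $n\ge2$, and let $F_1,F_2$ be projectively equivalent $C^2$ Finsler metrics on $M$. Let $W\subset TM\setminus0$ be open with $F_1=F_2$ on $W$. Assume the set $\hat W$ of all $\xi\in TM\setminus0$ whose maximal $F_1$-geodesic $\gamma_\xi$ satisfies $\dot\gamma_\xi(t)\in\mathbb R_+W$ for some $t$ is dense in $TM\setminus0$. Then $F_1-F_2$ is a closed $1$-form on $M$. It is exact if $H^1(M;\mathbb R)=0$, and it is zero if both metrics are reversible.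

For example, in Theorem A we may take $W=\pi^{-1}(\mathcal O\setminus K)$, and (b) says $\hat W=T_0$. Now $\hat W$ need only be dense.

*Proof.* **Step 1.** This step carries (2) over to $M$. The fiber derivative of $L=F_1^2/2$ is a $C^1$ diffeomorphism from $TM\setminus0$ onto an open subset of $T^*M$. The function $H$ is $C^2$ there, and its Hamiltonian vector field is $C^1$. So the $F_1$-geodesic flow $\Phi_t$ is a $C^1$ local flow on $TM\setminus0$ with open domain, as in Section 4. The forms $\alpha_i$ do not depend on coordinates: $\alpha_i|_\xi(Y)$ is the fiber derivative of $F_i$ at $\xi$ applied to $d\pi(Y)$. Let $\xi(s)$ be a $C^1$ curve in $D_T$, with $s$ near $0$. Divide the interval between $0$ and $T$ into finitely many subintervals, on each of which $\gamma_{\xi(0)}$ stays in one chart; for $s$ near $0$ the geodesics $\gamma_{\xi(s)}$ stay in the same charts. On each subinterval the computation (3) applies, with its two boundary terms at the ends of that subinterval. These terms are values of $\alpha_i$, so they do not depend on the chart, and the sum telescopes. This gives (2) on $M$, for $T$ of either sign.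

**Step 2.** This step shows $d\beta=0$ on $TM\setminus0$, where $\beta=\alpha_1-\alpha_2$. By homogeneity $F_1=F_2$ on $\mathbb R_+W$, which is open, so the fiber derivatives agree there and $\beta=0$ on $\mathbb R_+W$. Let $\xi_0\in\hat W$, with $\Phi_T(\xi_0)\in\mathbb R_+W$. On a neighborhood $U\subset D_T$ of $\xi_0$ we have $\Phi_T(U)\subset\mathbb R_+W$, so $\Phi_T^*\beta=0$ and, as in (4), $\beta=dg$ on $U$. Since $\beta$ is $C^1$, $g$ is $C^2$ and $d\beta=0$ on $U$. So the continuous form $d\beta$ vanishes on the dense set $\hat W$, hence everywhere.

**Step 3.** This step descends to $M$. By the Poincaré lemma for $C^1$ forms, every point of $TM\setminus0$ has a neighborhood, which we may take to be a product of balls $B\times B'$ in the coordinates $(x,v)$ of a chart, on which $\beta=dg$. The argument of Step 4 in Section 8 now applies verbatim in the chart: $g=g(x)$, the $b_j(x,\cdot)$ are locally constant on the connected set $\mathbb R^n\setminus0$, and $F_1-F_2=\sum_jb_j(x)v^j$ with $b$ locally exact. So $F_1-F_2$ is a closed one-form on $M$. If $H^1(M;\mathbb R)=0$, all its periods vanish and it is exact. If both metrics are reversible,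 $F_1-F_2$ is even and linear in $v$, hence zero. $\blacksquare$

## 12. Lines that miss an open set of the plane

In the plane, with $F_1=|v|$, the density condition cannot be dropped. A line in $\mathbb R^2$ is $\{x:\langle u,x\rangle=p\}$ with $(u,p)\in S^1\times\mathbb R$, and $(u,p)$, $(-u,-p)$ give the same line. This defines the topology on the set of lines.

**Proposition D.** Let $\mathcal O\subset\mathbb R^2$ be open, nonempty and convex, let $U\subset\mathcal O$ be open, and let $F_1(x,v)=|v|$. The following are equivalent:

1. every $C^2$ Finsler metric $F_2$ on $\mathcal O$ that is projectively equivalent to $F_1$ and equal to $F_1$ over $U$ differs from $F_1$ by a differential;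
2. the lines meeting $U$ are dense among the lines meeting $\mathcal O$.

*Proof of (2)⇒(1).* Apply Theorem C with $M=\mathcal O$ and $W=TU\setminus0$. As $\mathcal O$ is convex, the maximal geodesic through $(x,v)$ runs over the whole interval $(x+\mathbb Rv)\cap\mathcal O$. So $\hat W$ consists of the vectors whose line meets $U$. With $J$ the rotation by a right angle, the map $(x,v)\mapsto\big(v/|v|,\langle Jv/|v|,x\rangle\big)$ sends a vector to coordinates of its oriented line. It is a submersion, hence open. The image of a nonempty open set of vectors over $\mathcal O$ is therefore an open set of oriented lines meeting $\mathcal O$, and by (2) it contains a line meeting $U$. (Forgetting orientation is an open map, and meeting $U$ does not depend on orientation.) So $\hat W$ is dense. Since $H^1(\mathcal O;\mathbb R)=0$, the difference is exact.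

*Proof of (1)⇒(2).* Suppose (2) fails. The set $\Omega$ of $(u,p)\in S^1\times\mathbb R$ whose line meets $\mathcal O$ but is not in the closure of the lines meeting $U$ is open and nonempty. Take $0\le\varphi\in C_c^\infty(\Omega)$, $\varphi\not\equiv0$, extended by zero, and spread additional length along the lines in $\Omega$:
$$P(x,v)=\int_{S^1}|\langle u,v\rangle|\,\varphi(u,\langle u,x\rangle)\,du,\qquad F_2=|v|+P.$$
We check that $F_2$ satisfies the hypotheses of (1) and violates its conclusion.

**Step 1.** This step proves smoothness for $v\neq0$. With $e(\theta)=(\cos\theta,\sin\theta)$ and $v=|v|e(\theta)$, the substitution $u=e(\theta+\psi)$ gives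
$$P=|v|\int_0^{2\pi}|\cos\psi|\;\varphi\big(e(\theta+\psi),\langle e(\theta+\psi),x\rangle\big)\,d\psi .$$
The non-smooth factor $|\cos\psi|$ no longer involves the variables, so $P$ is smooth in $(x,v)$ for $v\ne0$.

**Step 2.** This step shows that $F_2$ is a Finsler metric. It is continuous, positive for $v\ne0$, and positively homogeneous of degree one. $P(x,\cdot)\ge0$ is convex, so $\operatorname{Hess}F_2\ge\operatorname{Hess}|v|\ge0$. If $\operatorname{Hess}F_2(w,w)=0$ then $\operatorname{Hess}|v|(w,w)=0$ and $w\in\mathbb Rv$; conversely $\operatorname{Hess}F_2\cdot v=0$ by homogeneity. So (6) holds for $F_2$, and the last computation of Step 1 in Section 10, with $F_2$ in place of $\tilde F$, gives strong convexity.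

**Step 3.** This step shows that the geodesics of $F_2$ are straight. For $v\neq0$, the function $|\langle u,v\rangle|$ is Lipschitz in $v$ and differentiable in $v$ for all but two $u\in S^1$. Hence we may differentiate under the integral, and $\partial_{v^j}P=\int\mathrm{sgn}\langle u,v\rangle\,u_j\,\varphi\,du$. Then
$$\partial_{x^i}\partial_{v^j}P=\int_{S^1}\mathrm{sgn}\langle u,v\rangle\,u_iu_j\,\varphi_p(u,\langle u,x\rangle)\,du$$
is symmetric in $i,j$. Since $|v|$ does not involve $x$, the same symmetry holds for $F_2$. By Euler's identity for $F_{2,x^i}$, which has degree $1$,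
$$\sum_jF_{2,v^ix^j}v^j=\sum_jF_{2,x^iv^j}v^j=F_{2,x^i}.$$
For a $C^2$ curve the left side of (EL) is $\sum_jF_{2,v^ix^j}\dot\gamma^j+\sum_jF_{2,v^iv^j}\ddot\gamma^j$, so (EL) reduces to $F_{2,vv}\ddot\gamma=0$, i.e. $\ddot\gamma\in\mathbb R\dot\gamma$. Geodesics of $F_2$ are $C^2$ by Section 4. So along them $\ddot\gamma=\lambda(t)\dot\gamma$ with $\lambda$ continuous, and $\dot\gamma(t)$ is a positive multiple of $\dot\gamma(0)$: they are straight segments traversed in one direction. Conversely $t\mapsto x+tv$ satisfies (EL) for $F_2$ and becomes an $F_2$-geodesic when parametrized with constant $F_2$-speed. So $F_2$ is projectively equivalent to $|v|$.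

**Step 4.** This step checks agreement over $U$. If $x\in U$, then for every $u$ the line $\{\langle u,\cdot\rangle=\langle u,x\rangle\}$ passes through $x$ and meets $U$, so $\varphi(u,\langle u,x\rangle)=0$. Hence $P(x,\cdot)=0$.

**Step 5.** This step shows that the difference is not a differential. Choose $(u_0,p_0)$ with $\varphi(u_0,p_0)>0$. It lies in $\Omega$, so there is $x\in\mathcal O$ with $\langle u_0,x\rangle=p_0$. The integrand of $P(x,u_0)$ is positive for $u$ near $u_0$, so $P(x,u_0)>0$. But $P(x,\cdot)$ is even, and an even linear function is zero. So $F_2-F_1=P$ is not linear on $T_x\mathcal O$, and (1) fails. $\blacksquare$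

For a concrete instance let $U$ be the open unit disc, $\mathcal O$ the open disc of radius $2$, and $\varphi(u,p)=\psi(p)$ with a nonzero $0\le\psi\in C_c^\infty((1,2))$. The lines with $1<p<2$ meet $\mathcal O$ and miss the closed unit disc. Then $F_2=|v|+P$ has straight geodesics and equals $|v|$ on the unit disc, but it does not differ from $|v|$ by a differential. In general, agreement on a disc $U$ with $\overline U\subset\mathcal O$ is not enough: $\mathcal O$ contains a slightly larger concentric disc, and the tangent lines of that disc miss $\overline U$. Agreement outside a compact set is enough because every geodesic leaves that set.
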